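\title{Graphs with few cycles through every edge:\\ the maximum number of edges of a $k$-cactus}

\begin{abstract}
A graph is a $k$-cactus if each of its edges lies on at most $k$ cycles. We prove that an $n$-vertex $k$-cactus has $O\bigl(\frac{\log k}{\log\log k}\,n\bigr)$ edges, which answers a question of Huang and Zhang and matches the order of magnitude given by cliques glued at a vertex. The proof is short and rests on a sharp count: two vertices of a $d$-connected graph are joined by at least $\lfloor \mathrm{e}\,(d-1)!\rfloor$ paths. A second argument, which counts linear forests and closes them into cycles through a random well-connected set of vertices, determines the leading constant: the maximum number of edges is $\bigl(\frac12+o(1)\bigr)\frac{\log k}{\log\log k}\,n$, so glued cliques are asymptotically optimal.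
\end{abstract}

\section{Introduction}\label{sec:intro}

Graphs are finite and simple and need not be connected. We write $|G|$ for the number of vertices and $e(G)$ for the number of edges of $G$; paths and cycles are counted as subgraphs; $\log$ is the natural logarithm and $\mathrm{e}$ its base. For an integer $k\ge 0$, a graph is a \emph{$k$-cactus} if each of its edges lies on at most $k$ cycles. A $0$-cactus is a forest and a $1$-cactus is a cactus, so $k$ measures how far a graph is from a forest, as seen from its worst edge. We study
\[
\mathrm{ex}_k(n)=\max\{e(G): G \text{ is a $k$-cactus with $n$ vertices}\}.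
\]

For $k=0$ the answer is $n-1$. For $k=1$ the cycles are edge-disjoint; if there are $c$ of them, then $3c\le e(G)$, and deleting one edge from each leaves a forest, so $e(G)-c\le n-1$ and $e(G)\le\frac32(n-1)$. For odd $n$, triangles sharing one vertex attain this bound. The same construction works for every $k$: take the largest clique that is a $k$-cactus and glue copies of it at one vertex. An edge of $K_r$ lies on exactly $\lfloor \mathrm{e}\,(r-2)!\rfloor-1$ cycles for $r\ge3$ (Lemma~\ref{lem:clique}). For $k\ge1$ we therefore put
\[
h=h(k)=\min\{r\ge3:\ \lfloor \mathrm{e}\,(r-2)!\rfloor-1>k\},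
\]
the order of the smallest clique that is not a $k$-cactus. Inverting the factorial gives $h=(1+o(1))\frac{\log k}{\log\log k}$ (Lemma~\ref{lem:h}), and glued copies of $K_{h-1}$ have about $\frac{h-1}{2}n$ edges. One would guess that this is hard to beat. A cycle through an edge is built by repeatedly choosing an unused neighbor, and among graphs of a given degree the clique is the one in which the unused neighbors run out fastest.

It is known that for all sufficiently large $k$ every $n$-vertex $k$-cactus has $O\bigl(\frac{\log k}{\sqrt{\log\log k}}\,n\bigr)$ edges, with a constant independent of $n$ and $k$, while the glued cliques have $\Omega\bigl(\frac{\log k}{\log\log k}\,n\bigr)$ edges for infinitely many $n$. The following problem is posed in \cite{HZ}.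

\begin{quote}
\emph{Determine the asymptotic order of $\mathrm{ex}_k(n)$. In particular, does every $n$-vertex $k$-cactus have $O\bigl(\frac{\log k}{\log\log k}\,n\bigr)$ edges for large $k$, with an absolute implied constant?}
\end{quote}

The answer is yes.

\begin{theorem}\label{thm:order}
For all $k\ge1$ and $n\ge1$, every $n$-vertex $k$-cactus has fewer than $2(h(k)-1)\,n$ edges, and $2(h(k)-1)\,n=O\bigl(\frac{\log k}{\log\log k}\,n\bigr)$ for large $k$. Consequently, for large $k$ and all $n\ge2$,
\[
\mathrm{ex}_k(n)=\Theta\Bigl(n\min\Bigl\{n,\frac{\log k}{\log\log k}\Bigr\}\Bigr)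
\]
with absolute constants.
\end{theorem}

The guess above is correct for the leading constant as well.

\begin{theorem}\label{thm:sharp}
\begin{itemize}
\item[(a)] For all sufficiently large $k$ and all $n\ge1$, with $h=h(k)$,
\[
\frac{h-1}{2}\,(n-h+2)\ \le\ \mathrm{ex}_k(n)\ \le\ \frac h2\Bigl(1+\frac{18\log\log h}{\log h}\Bigr)n .
\]
\item[(b)] The limit $f(k)=\lim_{n\to\infty}\mathrm{ex}_k(n)/n$ exists, and
\[
f(k)=\frac12\cdot\frac{\log k}{\log\log k}\Bigl(1+O\Bigl(\frac{\log\log\log k}{\log\log k}\Bigr)\Bigr).
\]
\item[(c)] Every graph of average degree $d$ has an edge that lies on at least $d^{(1-o(1))d}$ cycles as $d\to\infty$, and $K_{d+1}$ shows that this is sharp.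
\end{itemize}
\end{theorem}

A graph is \emph{$d$-connected} if it has more than $d$ vertices and remains connected after the deletion of any fewer than $d$ vertices. Theorem~\ref{thm:order} follows quickly from the next result, which says that among $d$-connected graphs the clique $K_{d+1}$ is exactly extremal.

\begin{theorem}\label{thm:paths}
Let $d\ge2$. Any two distinct vertices of a $d$-connected graph are joined by at least $\lfloor \mathrm{e}\,(d-1)!\rfloor$ paths, and so every edge lies on at least $\lfloor \mathrm{e}\,(d-1)!\rfloor-1$ cycles. Equality holds for $K_{d+1}$.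
\end{theorem}

Section~\ref{sec:cliques} treats cliques and the lower bounds, and Section~\ref{sec:order} proves Theorems~\ref{thm:paths} and~\ref{thm:order}; these two sections are self-contained. Section~\ref{sec:plan} explains why Theorem~\ref{thm:sharp} needs a different argument and shows that argument in a clique. Its ingredients are developed in Sections~\ref{sec:small}--\ref{sec:forests} and assembled in Section~\ref{sec:final}.

\section{Cliques and the parameter $h$}\label{sec:cliques}

For $d\ge1$ let
\[
a_d=\sum_{j=0}^{d-1}\frac{(d-1)!}{j!}.
\]
The term $j=d-1$ equals $1$ and the other terms have the common factor $d-1$, so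
\begin{equation}\label{eq:rec}
a_1=1,\qquad a_d=1+(d-1)\,a_{d-1}\quad(d\ge2),
\end{equation}
which gives $a_2=2$, $a_3=5$, $a_4=16$.

\begin{lemma}\label{lem:clique}
Let $d\ge2$. Then $a_d=\lfloor \mathrm{e}\,(d-1)!\rfloor$. Two distinct vertices of $K_{d+1}$ are joined by exactly $a_d$ paths, and every edge of $K_{d+1}$ lies on exactly $a_d-1$ cycles.
\end{lemma}

\begin{proof}
Since $\mathrm{e}=\sum_{j\ge0}1/j!$,
\[
0<\mathrm{e}\,(d-1)!-a_d=\frac1d+\frac1{d(d+1)}+\cdots<\sum_{i\ge1}d^{-i}=\frac1{d-1}\le1,
\]
and $a_d$ is an integer. A path from $x$ to $y$ in $K_{d+1}$ is a sequence of $i$ distinct vertices chosen from the other $d-1$, for some $0\le i\le d-1$. There are $(d-1)!/(d-1-i)!$ such sequences, and their sum over $i$ is $a_d$. In any graph, the cycles through an edge $xy$ correspond bijectively to the $x$--$y$ paths other than $xy$, by deleting the edge $xy$.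
\end{proof}

Thus $h(k)$ is the least $r\ge3$ with $a_{r-1}-1>k$. An edge of $K_3$, $K_4$, $K_5$ lies on $1$, $4$, $15$ cycles, so $h(k)=4$ for $1\le k\le3$ and $h(k)=5$ for $4\le k\le14$. For every $k\ge1$ we have $h\ge4$ and
\begin{equation}\label{eq:hdef}
a_{h-2}-1\le k<a_{h-1}-1;
\end{equation}
the clique $K_{h-1}$ is a $k$-cactus and $K_h$ is not.

\begin{lemma}\label{lem:h}
For $k\ge1$ and $h=h(k)$ we have $h\log h-h-3\log h\le\log k<h\log h$. As $k\to\infty$,
\[
h=\frac{\log k}{\log\log k}\Bigl(1+O\Bigl(\frac{\log\log\log k}{\log\log k}\Bigr)\Bigr),\qquad \frac{\log\log h}{\log h}=O\Bigl(\frac{\log\log\log k}{\log\log k}\Bigr).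
\]
\end{lemma}

\begin{proof}
By \eqref{eq:hdef}, $k<\mathrm{e}\,(h-2)!\le 3h^{h-2}\le h^h$. The terms $j=0$ and $j=h-3$ of $a_{h-2}$ are distinct because $h\ge4$, so $k\ge a_{h-2}-1\ge(h-3)!\ge h!/h^3\ge(h/\mathrm{e})^h/h^3$. This proves the two inequalities, and the upper one shows that $h\to\infty$ with $k$. Hence $\log k=h\log h\,(1+O(1/\log h))$, and taking logarithms gives
\[
\log\log k=\log h+\log\log h+o(1)=\log h\,\Bigl(1+O\Bigl(\frac{\log\log h}{\log h}\Bigr)\Bigr).
\]
Dividing, $\frac{\log k}{\log\log k}=h\bigl(1+O(\frac{\log\log h}{\log h})\bigr)$. Finally $\log\log k\sim\log h$, so $\log\log\log k\sim\log\log h$ and $\frac{\log\log h}{\log h}\sim\frac{\log\log\log k}{\log\log k}$.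
\end{proof}

\begin{lemma}\label{lem:glue}
If $k$-cacti are glued at one common vertex and are otherwise disjoint, the result is a $k$-cactus. For $k\ge1$ and $n\ge1$,
\[
\mathrm{ex}_k(n)\ge\Bigl\lfloor\frac{n-1}{h-2}\Bigr\rfloor\binom{h-1}{2}\ge\frac{h-1}2\,(n-h+2).
\]
\end{lemma}

\begin{proof}
Let $v$ be the common vertex. Deleting $v$ from a cycle, if it lies on it, leaves a connected subgraph of the glued graph minus $v$; so each cycle lies in one piece, and no edge gains a cycle. Glue $\lfloor\frac{n-1}{h-2}\rfloor$ copies of $K_{h-1}$ at $v$ and add isolated vertices up to $n$. The second inequality follows from $\lfloor\frac{n-1}{h-2}\rfloor\ge\frac{n-1-(h-3)}{h-2}=\frac{n-h+2}{h-2}$.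
\end{proof}

\section{Paths in $d$-connected graphs and the order of magnitude}\label{sec:order}

We use two consequences of the definition of connectivity. If $G$ is $d$-connected and $Z$ is a set of fewer than $d$ vertices, then $G-Z$ is $(d-|Z|)$-connected. Also every vertex $x$ has degree at least $d$: otherwise deleting its neighbors leaves $x$ isolated, and since $|G|>d$ some other vertex remains.

The recursion \eqref{eq:rec} reads as a rule for walking from $x$ to $y$: go to $y$ at once, or step to one of $d-1$ other neighbors and never return to $x$. In a $d$-connected graph the same rule is available, because forbidding $x$ costs only one unit of connectivity. Take $d=2$ and an edge $xy$. The vertex $x$ has a second neighbor $x'$, and $G-x$ is connected, so it contains an $x'$--$y$ path; with $xy$ this makes $2$ paths. Take $d=3$. Now $x$ has two further neighbors, $G-x$ is $2$-connected, and each of the two neighbors is joined to $y$ by $2$ paths in $G-x$; this makes $1+2\cdot2=5$ paths. In $K_4$ on $\{x,y,u,v\}$ they are $xy$, $xuy$, $xuvy$, $xvy$, $xvuy$, and there are no others.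

\begin{proof}[Proof of Theorem~\ref{thm:paths}]
We show by induction on $d\ge1$ that distinct vertices $x,y$ of a $d$-connected graph $G$ are joined by at least $a_d$ paths. For $d=1$ this is connectedness. Let $d\ge2$. The graph $G-x$ is $(d-1)$-connected, so for each neighbor $x'\ne y$ of $x$ it contains at least $a_{d-1}$ paths from $x'$ to $y$. Prepending $x$ turns them into $x$--$y$ paths in $G$ with at least two edges, and different choices of $x'$ or of the path give different results. If $xy$ is an edge, there are at least $d-1$ choices of $x'$, and together with the path $xy$ we obtain at least $1+(d-1)a_{d-1}=a_d$ paths. If $xy$ is not an edge, there are at least $d$ choices of $x'$, and $d\,a_{d-1}\ge(d-1)a_{d-1}+1=a_d$. The value of $a_d$, the passage from paths to cycles and the case of equality are in Lemma~\ref{lem:clique}.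
\end{proof}

Minimum degree $d$ would not suffice for the induction: in two copies of $K_{d+1}$ joined by one edge, that edge lies on no cycle. So we must pass from many edges to a highly connected subgraph. The following Mader-type lemma does this. It also records that the subgraph stays dense, which we need only in Section~\ref{sec:final}, where $t$ is much smaller than $b$.

\begin{lemma}\label{lem:mader}
Let $t\ge1$ be an integer and $b\ge2t$ a real number. Every graph $G$ with $|G|\ge1$ and $e(G)\ge b|G|$ has a $t$-connected induced subgraph $H$ with $|H|\ge b+1$ and $e(H)>b(|H|-t)$.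
\end{lemma}

\begin{proof}
The inequality $e(H)>b(|H|-t)$ is chosen so that it passes to one side of any small separation; a smallest subgraph satisfying it therefore has none. Let $\mathcal F$ be the family of induced subgraphs $H$ of $G$ with $|H|\ge b$ and $e(H)>b(|H|-t)$. From $b|G|\le e(G)\le|G|(|G|-1)/2$ we get $|G|\ge2b+1$, so $G\in\mathcal F$. Let $H\in\mathcal F$ have as few vertices as possible.

If $|H|<b+1$, then, using $|H|\ge b$ and $b\ge2t$,
\[
e(H)\le\frac{|H|(|H|-1)}2<\frac{b|H|}2\le b\Bigl(|H|-\frac b2\Bigr)\le b(|H|-t),
\]
which is impossible. (This is the only use of $b\ge2t$.) So $|H|\ge b+1>t$. For each vertex $v$, the graph $H-v$ has at least $b$ vertices and is not in $\mathcal F$, so $e(H-v)\le b(|H|-1-t)$ and $\deg_H v=e(H)-e(H-v)>b$.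

Suppose that $H-X$ is disconnected for some $X$ with $|X|\le t-1$. Let $A$ be the union of $X$ and one component of $H-X$, and $B$ the union of $X$ and the other components. Then $A\cap B=X$, both sets are proper subsets of $V(H)$, and every edge lies in $H[A]$ or $H[B]$. A vertex of $A\setminus X$ has more than $b$ neighbors, all in $A$, so $|A|>b$; the same holds for $B$. Neither $H[A]$ nor $H[B]$ is in $\mathcal F$, hence
\[
e(H)\le b(|A|-t)+b(|B|-t)=b(|H|+|X|-2t)\le b(|H|-t-1),
\]
contradicting $H\in\mathcal F$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:order}]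
Let $d=h-1\ge3$ and let $G$ have $n$ vertices and at least $2dn$ edges. Lemma~\ref{lem:mader} with $t=d$ and $b=2d$ gives a $d$-connected subgraph. By Theorem~\ref{thm:paths} and \eqref{eq:hdef} each of its edges lies on at least $a_{h-1}-1>k$ cycles, so $G$ is not a $k$-cactus. This is the first assertion, and Lemma~\ref{lem:h} gives its order of magnitude.

Let $n\ge2$. Together with $e(G)\le n(n-1)/2$, the first assertion gives $\mathrm{ex}_k(n)\le2n\min\{n,h\}$. If $n\le h-1$, then $K_n\subseteq K_{h-1}$ is a $k$-cactus with $n(n-1)/2\ge n^2/4$ edges. If $n\ge h-1$, then $\frac{n-1}{h-2}\ge1$, so $\lfloor\frac{n-1}{h-2}\rfloor\ge\frac{n-1}{2(h-2)}$, and Lemma~\ref{lem:glue} gives $\mathrm{ex}_k(n)\ge\frac{(h-1)(n-1)}4\ge\frac{hn}{16}$. In both cases $\mathrm{ex}_k(n)\ge\frac1{16}n\min\{n,h\}$. For large $k$, Lemma~\ref{lem:h} shows that $h$ and $\frac{\log k}{\log\log k}$ are within a factor $2$ of each other.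
\end{proof}

\section{The sharp constant: obstacle and plan}\label{sec:plan}

Theorem~\ref{thm:order} allows about $2h$ edges per vertex and the glued cliques have about $h/2$. A better version of Lemma~\ref{lem:mader} cannot close this gap. The complete bipartite graph $K_{s,N}$ with $N$ much larger than $s$ has nearly $s$ edges per vertex, but each of its subgraphs with an edge contains a vertex of the large side, of degree at most $s$. So $K_{h-2,N}$ has no $(h-1)$-connected subgraph, and the argument of Section~\ref{sec:order} loses at least a factor $2$. A quantity that does follow the average degree is the length of a longest path: it is $d$ in $K_{d+1}$, and $2s$ in $K_{s,N}$ for $N>s$, where the average degree $2sN/(s+N)$ approaches $2s$. This holds in general.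

\begin{theorem}[Erd\H{o}s and Gallai \cite{EG}]\label{thm:EG}
A graph with $m\ge1$ vertices and $M$ edges contains a path with at least $2M/m$ edges.
\end{theorem}

This produces one path, whereas in a graph of average degree $d$ we want about $d^d$ cycles, all through one edge. Two devices bridge the gap. To obtain many objects from an existence theorem, we label the vertices with $q$ labels and apply Theorem~\ref{thm:EG} inside each class. To turn the resulting systems of paths into cycles, we set aside a small set $R$ of vertices that is used only for connecting. For an integer $q\ge1$, a \emph{$q$-forest} in a graph is a subgraph with between $1$ and $q$ components, each a path with at least one edge. A $q$-forest is a linear forest without isolated vertices, so it is determined by its edge set.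

\begin{example}\label{ex:K7}
In $K_7$ let $R=\{x,y,w\}$, let $1,2,3,4$ be the other vertices, and let $q=2$. The $2$-forest with edges $12$ and $34$ closes to the cycle $y\,1\,2\,w\,3\,4\,x\,y$ through $xy$. Every $2$-forest on $\{1,2,3,4\}$ closes in this way (without $w$ if it has one component), and it is recovered from its cycle as the set of edges that avoid $R$. So $xy$ lies on at least as many cycles as there are $2$-forests on $\{1,2,3,4\}$. To count these from below, consider the six labelings $\varphi\colon\{1,2,3,4\}\to\{1,2\}$ with two classes of size two. Each class spans an edge, so $\varphi$ yields a forest with two edges. A labeling that yields a given forest is constant on each of its two edges, so at most $2^{4-2}=4$ labelings yield it. Hence at least $6/4$, that is at least $2$, forests arise; the true number is $3$.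

The same argument in $K_{N+q+1}$ with $|R|=q+1$ and $N>q$ runs as follows. Each of the $q^N$ labelings of the $N$ vertices outside $R$ yields a $q$-forest made of spanning paths of the classes, with at least $N-q$ edges. Each edge of the forest removes one free choice of label, so a forest comes from at most $q^{q}$ labelings, and $xy$ lies on at least $q^{N-q}$ cycles. For $q=\lceil N/\log N\rceil$ the logarithm of this bound is $(1-o(1))N\log N$, while the logarithm of the true number $a_{N+q}-1$ is $(1+o(1))N\log N$. To first order the method loses nothing.
\end{example}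

In a general graph of average degree $d$ the count becomes roughly $q^{d}$ (Lemma~\ref{lem:count}), so we need $q=d^{1-o(1)}$, and $R$ must be able to join the ends of any $q$ paths in a prescribed order while meeting only a small fraction of the edges. We take $R$ at random in a highly connected subgraph (Lemma~\ref{lem:reserve}). That lemma uses a union bound whose cost grows with the logarithm of the number of vertices, so we first reduce to a subgraph whose order is polynomial in $h$ (Lemma~\ref{lem:small}).

\section{A small dense subgraph}\label{sec:small}

A dense graph need not have a small dense subgraph: if its girth exceeds $r$, every subgraph with at most $r$ vertices is a forest. What helps is that a $k$-cactus excludes $K_h$ not only as a subgraph but as a minor. A graph \emph{has a $K_h$ minor} if it has $h$ pairwise disjoint vertex sets $B_1,\dots,B_h$, each inducing a connected subgraph, with an edge between any two of them.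

\begin{lemma}\label{lem:minor}
For $k\ge1$, a $k$-cactus has no $K_h$ minor, where $h=h(k)$.
\end{lemma}

\begin{proof}
Let $B_1,\dots,B_h$ be as in the definition. Fix a spanning tree $T_i$ of the subgraph induced by $B_i$ and an edge $f_{ij}$ between $B_i$ and $B_j$ for each pair. Given a cycle $i_1i_2\dots i_l$ of $K_h$, take the edges $f_{i_1i_2},\dots,f_{i_li_1}$ and, in each $T_{i_j}$, the path (possibly a single vertex) between the ends of the two chosen edges that meet $B_{i_j}$. The union is a cycle, and its edges between different sets $B_i$ are exactly the chosen ones, so different cycles of $K_h$ give different cycles. Hence $f_{12}$ lies on at least $a_{h-1}-1>k$ cycles.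
\end{proof}

\begin{theorem}[Alon, Seymour and Thomas \cite{AST}]\label{thm:AST}
A graph $Q$ with $m$ vertices and no $K_h$ minor has a set $X$ of at most $h^{3/2}m^{1/2}$ vertices such that every component of $Q-X$ has at most $m/2$ vertices.
\end{theorem}

We cut along such separators repeatedly and keep a copy of the separator on both sides. Then no edge is lost, and the only cost is the number of duplicated vertices.

\begin{lemma}\label{lem:small}
Let $G$ be a nonempty graph with no $K_h$ minor, let $0<\eta\le\frac12$ and $r=48h^3/\eta^2$. Then $G$ has a nonempty induced subgraph $G'$ with $|G'|\le r$ and $\dfrac{e(G')}{|G'|}\ge\dfrac{e(G)}{(1+\eta)|G|}$.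
\end{lemma}

\begin{proof}
A \emph{cover} of a graph $Q$ is a list of nonempty induced subgraphs $Q_1,\dots,Q_j$, each with at most $r$ vertices, such that every edge of $Q$ lies in one of them; its \emph{size} is $\sum_i|Q_i|$. If $G$ has a cover of size at most $(1+\eta)|G|$, then $\sum_ie(Q_i)\ge e(G)\ge\frac{e(G)}{(1+\eta)|G|}\sum_i|Q_i|$, and some $Q_i$ serves as $G'$. If $|G|\le r$, the cover $\{G\}$ will do. Otherwise we use a stronger statement, whose extra term pays for the separators. Let $\beta=4h^{3/2}$.

\emph{Claim.} Every induced subgraph $Q$ of $G$ with $m\ge r/3$ vertices has a cover of size at most $(1+\eta)m-\beta\sqrt m$.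

We use induction on $m$. If $r/3\le m\le r$, take $\{Q\}$: here $\eta\sqrt m\ge\eta\sqrt{16h^3/\eta^2}=\beta$, so $m\le(1+\eta)m-\beta\sqrt m$. Let $m>r$ and let $X$ be given by Theorem~\ref{thm:AST}. Since $m>9h^3$, we have $|X|\le h^{3/2}\sqrt m<m/3$. Divide the components of $Q-X$ into two groups with at most $2m/3$ vertices each. If some component has at least $m/3$ vertices, it forms the first group; it has at most $m/2$ vertices and at most $2m/3$ remain. Otherwise add components to the first group until it has at least $m/3$ vertices, which happens because $|Q-X|>2m/3$; the group then has fewer than $2m/3$ vertices and at most $2m/3$ remain. Let $A$ and $B$ be the vertex sets of the two groups, each with $X$ added. Every edge of $Q$ lies in $Q[A]$ or $Q[B]$, and $|A|+|B|=m+|X|$. Moreover $|A|,|B|\le\frac{2m}3+|X|<m$, and subtracting from $m+|X|$ gives $|A|,|B|\ge m/3\ge r/3$. So the claim holds for $Q[A]$ and $Q[B]$.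

From $(|A|-\frac m3)(|B|-\frac m3)\ge0$ and $|A|+|B|\ge m$ we get $|A||B|\ge\frac{m^2}3-\frac{m^2}9=\frac{2m^2}9$, so
\[
\bigl(\sqrt{|A|}+\sqrt{|B|}\bigr)^2\ge m\Bigl(1+\frac{2\sqrt2}3\Bigr)>1.94\,m>1.39^2\,m .
\]
The two covers together form a cover of $Q$ of size at most
\[
(1+\eta)\bigl(m+h^{3/2}\sqrt m\bigr)-1.39\,\beta\sqrt m\le(1+\eta)m-\beta\sqrt m,
\]
because $0.39\,\beta=1.56\,h^{3/2}\ge(1+\eta)h^{3/2}$ for $\eta\le\frac12$.
\end{proof}

\section{A random reserve}\label{sec:reserve}

In Example~\ref{ex:K7} the set $R$ had two properties: its vertices were well connected to each other, and every other vertex had many neighbors in it. The next definition asks that both survive the deletion of any $z$ vertices. Let $z\ge0$ be an integer. A set $R\subseteq V(H)$ is a \emph{$z$-reserve} of $H$ if for every $Z\subseteq V(H)$ with $|Z|\le z$ the graph $H[R\setminus Z]$ is nonempty and connected, and every vertex of $H$ has a neighbor in $R\setminus Z$.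

A random set of density $p$ has the second property with high probability as soon as degrees are large. Connectedness is harder, since the paths provided by the connectivity of $H$ may be long, and a long path is unlikely to be sampled. The remedy is to sample in rounds. Once every vertex has a neighbor in the current set, the relevant paths have at most two vertices, and each further round at least halves the number of components.

We use Menger's theorem in the following form. For vertex sets $A,B$ of a graph $\Gamma$, an \emph{$A$--$B$ path} is a path whose first vertex is its only vertex in $A$ and whose last vertex is its only vertex in $B$; a single vertex of $A\cap B$ is allowed. Every path from a vertex of $A$ to a vertex of $B$ contains an $A$--$B$ path (from its last vertex in $A$ to the first vertex of $B$ from there on). If no set of fewer than $\tau$ vertices meets every $A$--$B$ path, then there are $\tau$ pairwise disjoint $A$--$B$ paths.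

\begin{lemma}\label{lem:reserve}
Let $H$ be a $t$-connected graph with $m$ vertices, $t\ge1$. Let $0<p<1$, $L=\lceil\log_2m\rceil$, $\rho=p/(L+1)$, and let $z$ be an integer with $0\le z\le t/2$. Let $R=R_0\cup\dots\cup R_L$, where each $R_i$ contains each vertex with probability $\rho$, all choices being independent. Then $R$ is a $z$-reserve of $H$ with probability at least $1-m^{2z+1}(L+1)\exp(-\rho^2t/2)$.
\end{lemma}

\begin{proof}
Put $\varepsilon=\exp(-\rho^2t/2)$. There are at most $(m+1)^z\le m^{2z}$ sets $Z$ with $|Z|\le z$, so it suffices to show that the condition fails for a fixed $Z$ with probability at most $(L+1)m\varepsilon$. Let $\tau=t-|Z|\ge t/2$; the graph $H-Z$ is $\tau$-connected. Let $S_i=(R_0\cup\dots\cup R_i)\setminus Z$ and let $\kappa_i$ be the number of components of $H[S_i]$.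

\emph{Round $0$.} Let $D$ be the event that every vertex of $H$ has a neighbor in $S_0$. Each vertex has at least $\tau$ neighbors outside $Z$, so $D$ fails with probability at most $m(1-\rho)^{t/2}\le m\exp(-\rho t/2)\le m\varepsilon$.

\emph{Round $i+1$, for $0\le i<L$.} Fix an outcome of $R_0,\dots,R_i$ in which $D$ holds and $\kappa_i\ge2$. Write $S=S_i$, let $C$ be the vertex set of a component of $H[S]$, and let $\Gamma=H-Z-S$. Let $A$ and $B$ be the sets of vertices of $\Gamma$ with a neighbor in $C$ and in $S\setminus C$, respectively. Let $X$ be a set of fewer than $\tau$ vertices of $\Gamma$. Then $H-Z-X$ is connected and contains $S$, so it has a path from $C$ to $S\setminus C$. Consider the segment from its last vertex in $C$ to the next vertex in $S$, which lies in $S\setminus C$. The interior of the segment avoids $S$ and is nonempty, because no edge joins $C$ to $S\setminus C$. It is therefore a path in $\Gamma-X$ from $A$ to $B$. So $X$ does not meet every $A$--$B$ path, and Menger's theorem gives $\tau$ disjoint $A$--$B$ paths in $\Gamma$.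

By $D$, every vertex of $\Gamma$ has a neighbor in $S$ and hence lies in $A\cup B$. The interior vertices of an $A$--$B$ path lie outside $A\cup B$, so each of the $\tau$ paths has one or two vertices. If one of them is contained in $R_{i+1}$, then $C$ and another component of $H[S]$ lie in the same component of $H[S_{i+1}]$. The paths are disjoint and $R_{i+1}$ is independent of the earlier rounds, so none of them is contained in $R_{i+1}$ with probability at most $(1-\rho^2)^{\tau}\le\varepsilon$. Say that round $i+1$ \emph{fails} if $\kappa_i\ge2$ and some component of $H[S_i]$ is not joined to another in $H[S_{i+1}]$. There are at most $m$ components, so the probability that $D$ holds and round $i+1$ fails is at most $m\varepsilon$.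

\emph{Conclusion.} With probability at least $1-(L+1)m\varepsilon$, the event $D$ holds and no round fails. Then every vertex has a neighbor in $S_0\subseteq S_i$, so the sets $S_i$ are nonempty and every component of $H[S_{i+1}]$ contains a component of $H[S_i]$. If $\kappa_i=1$ this gives $\kappa_{i+1}=1$. If $\kappa_i\ge2$, every component of $H[S_{i+1}]$ contains at least two components of $H[S_i]$, so $\kappa_{i+1}\le\kappa_i/2$. As $\kappa_0\le m\le2^L$, we get $\kappa_L=1$, and $S_L=R\setminus Z$.
\end{proof}

The bound is useful only when $\rho^2t$, which is of order $p^2t/\log^2m$, dominates $z\log m$. This is where the order of $H$ matters.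

\section{Linear forests}\label{sec:forests}

\subsection*{Closing a forest to a cycle}
The ends of the paths must be joined in pairs, in a prescribed pattern, by disjoint paths. A graph is \emph{$s$-linked} if for any distinct vertices $u_1,\dots,u_s,v_1,\dots,v_s$ it has pairwise disjoint paths $P_1,\dots,P_s$ with $P_i$ from $u_i$ to $v_i$. Menger's theorem gives disjoint paths between the two sets but does not control the pairing; the following theorem does, at the cost of a constant factor in the connectivity.

\begin{theorem}[Bollob\'as and Thomason \cite{BT}]\label{thm:BT}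
Every $22s$-connected graph is $s$-linked.
\end{theorem}

\begin{lemma}\label{lem:close}
Let $R$ be a $z$-reserve of $H$ and let $q\ge1$ be an integer with $22(q+1)\le z+1$. Then $H[R]$ has an edge, and every edge $xy$ of $H[R]$ lies on at least as many cycles of $H$ as there are $q$-forests in $H-R$.
\end{lemma}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.95]
\draw[rounded corners,gray] (-0.3,1.1) rectangle (9.3,3.1);
\node at (-0.7,2.1) {$R$};
\draw (0.5,1.8) to[bend left=18] node[above] {$xy$} (8.5,1.8);
\draw[dashed] (0.5,1.8)--(0.5,0);
\draw[dashed] (2.5,0)--(2.7,1.5)--(3.3,1.5)--(3.5,0);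
\draw[dashed] (5.5,0)--(6,1.5)--(6.5,0);
\draw[dashed] (8.5,0)--(8,1.5)--(8.5,1.8);
\draw[very thick] (0.5,0)--(2.5,0) (3.5,0)--(5.5,0) (6.5,0)--(8.5,0);
\foreach \p in {(0.5,1.8),(8.5,1.8),(2.7,1.5),(3.3,1.5),(6,1.5),(8,1.5),(0.5,0),(1.5,0),(2.5,0),(3.5,0),(5.5,0),(6.5,0),(7.2,0),(7.9,0),(8.5,0)} \fill \p circle (2pt);
\node[left] at (0.5,1.8) {$y$}; \node[right] at (8.5,1.8) {$x$};
\node[below] at (0.5,0) {$u_1$}; \node[below] at (2.5,0) {$v_1$};
\node[below] at (3.5,0) {$u_2$}; \node[below] at (5.5,0) {$v_2$};
\node[below] at (6.5,0) {$u_3$}; \node[below] at (8.5,0) {$v_3$};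
\end{tikzpicture}
\caption{Three disjoint paths outside $R$ (thick) are closed to a cycle through the edge $xy$ by linking paths (dashed) whose interior vertices lie in $R$. The thick edges are exactly the edges of the cycle with no end in $R$.}\label{fig:close}
\end{figure}

\begin{proof}
With $Z=\emptyset$, the definition says that $R$ is nonempty and that a vertex of $R$ has a neighbor in $R$. Also $|R|\ge z+1$, since otherwise $Z=R$ would leave $R\setminus Z$ empty.

Let $F$ be a $q$-forest in $H-R$ with components $F_1,\dots,F_s$, where $F_i$ has ends $u_i\ne v_i$. Let $J$ be the graph on $R\cup\{u_1,v_1,\dots,u_s,v_s\}$ whose edges are the edges of $H$ inside this set with at least one end in $R$. Edges between two ends are left out so that the linking paths add no edge outside $R$. The graph $J$ has more than $z+1$ vertices. If $|Z|\le z$, then $H[R\setminus Z]$ is connected, and each $u_i$ or $v_i$ outside $Z$ is joined to it by an edge of $J$. So $J$ is $(z+1)$-connected, hence $22(s+1)$-connected. By Theorem~\ref{thm:BT} it has disjoint paths joining the $s+1$ pairs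
\[
(y,u_1),\ (v_1,u_2),\ \dots,\ (v_{s-1},u_s),\ (v_s,x),
\]
whose $2s+2$ vertices are distinct; see Figure~\ref{fig:close}. Each $u_i$ and $v_i$ is an end of one of these paths, so it is interior to none; the interiors lie in $R$ and avoid $F$. The edge $xy$ is on none of the paths, because $x$ and $y$ lie on different ones. Thus the linking paths, the paths $F_1,\dots,F_s$ and the edge $xy$ form a cycle $C_F$ through $xy$. Every edge of $J$ has an end in $R$, so the edges of $C_F$ with no end in $R$ are exactly those of $F$, and $F\mapsto C_F$ is injective.
\end{proof}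

\subsection*{Counting forests}
Let a graph have $N$ vertices and $M$ edges. Under a typical labeling with $q$ labels, each class has about $N/q$ vertices and the classes span about $M/q$ edges in total. Theorem~\ref{thm:EG} then gives paths of total length about $2(M/q)/(N/q)=2M/N$. The total length does not depend on $q$, while each edge of the forest contributes a factor $q$ to the count. We need class sizes to be concentrated, for which we use Chernoff's bound: if $Y$ is binomial with mean $\mu$ and $0<\eta<1$, then $\Pr[Y\ge(1+\eta)\mu]\le\exp(-\eta^2\mu/3)$. For the number of edges inside classes no concentration is needed; a probability of $\eta/q$ is enough, being negligible against $q^{2M/N}$.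

\begin{lemma}\label{lem:count}
Let $H_1$ be a graph with $N$ vertices and $M\ge1$ edges, let $0<\eta<1$, and let $q\ge2$ be an integer with $q\exp(-\eta^2N/(3q))\le\frac\eta{2q}$. Put $\ell_0=2(1-2\eta)M/N$ and assume $\ell_0>0$. Then $H_1$ contains at least $\frac\eta{2q}\,q^{\ell_0}$ distinct $q$-forests.
\end{lemma}

\begin{proof}
Choose $\varphi\colon V(H_1)\to\{1,\dots,q\}$ uniformly at random and let $U_i=\varphi^{-1}(i)$. Each $|U_i|$ is binomial with mean $N/q$, so by Chernoff's bound and the hypothesis on $q$, the probability that some $|U_i|$ exceeds $(1+\eta)N/q$ is at most $\frac\eta{2q}$. Let $W=\sum_ie(H_1[U_i])$. An edge is counted with probability $1/q$, so $W$ has mean $M/q$; and $W\le M$ always. Therefore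
\[
\frac Mq\le(1-\eta)\frac Mq+M\,\Pr\Bigl[W\ge(1-\eta)\frac Mq\Bigr],
\]
that is, $W\ge(1-\eta)M/q$ with probability at least $\eta/q$. Call $\varphi$ \emph{good} if $W\ge(1-\eta)M/q$ and all $|U_i|\le(1+\eta)N/q$. At least $\frac\eta{2q}q^N$ labelings are good.

For a good $\varphi$, fix a longest path in each nonempty $H_1[U_i]$ and let $F(\varphi)$ be the union of those that have an edge. By Theorem~\ref{thm:EG} the number of edges of $F(\varphi)$ is at least
\[
\sum_{i:\,U_i\ne\emptyset}\frac{2e(H_1[U_i])}{|U_i|}\ge\frac{2qW}{(1+\eta)N}\ge\frac{2(1-\eta)}{1+\eta}\cdot\frac MN\ge\ell_0>0,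
\]
using $(1-2\eta)(1+\eta)\le1-\eta$. So $F(\varphi)$ is a $q$-forest. A $q$-forest $F$ with $\ell\ge\ell_0$ edges and $s$ components covers $\ell+s$ vertices, and any $\varphi$ with $F(\varphi)=F$ is constant on each component. Hence $F$ arises from at most $q^s\,q^{N-\ell-s}\le q^{N-\ell_0}$ labelings. Dividing the number of good labelings by this bound completes the proof.
\end{proof}

\section{Proof of Theorem~\ref{thm:sharp}}\label{sec:final}

\subsection*{The upper bound in (a)}
Let
\[
\lambda=\log h,\qquad \delta=\frac{18\log\lambda}\lambda,\qquad c=\frac h2(1+\delta).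
\]
Since $h\to\infty$ with $k$, we may take $h=\mathrm{e}^\lambda$ large; ``for large $h$'' always means above an absolute constant. In particular $0<\delta\le1$. Suppose that $G$ is a $k$-cactus with $n$ vertices and $e(G)>cn$. We shall find an edge on more than $h^h$ cycles, contradicting Lemma~\ref{lem:h}. Each reduction below costs a factor $1-O(1/\lambda)$ in the density. The one larger loss is that $q$ will be about $h/\lambda^8$ rather than $h$, so that $\log q$ falls short of $\lambda$ by the factor $1-8\log\lambda/\lambda$; the term $\delta$ is there to absorb it.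

\emph{Step 1: few vertices.} By Lemma~\ref{lem:minor}, which is one of the two places where the hypothesis on $G$ enters, $G$ has no $K_h$ minor. Lemma~\ref{lem:small} with $\eta=1/\lambda$ gives a nonempty $G'\subseteq G$ with $|G'|\le48h^3\lambda^2\le h^4$ and $e(G')\ge\frac c{1+1/\lambda}|G'|\ge b|G'|$, where $b=(1-\frac1\lambda)c\ge h/3$ for $\lambda\ge3$.

\emph{Step 2: connectivity.} We ask only for connectivity $o(h)$, so that the density is almost preserved. Let $t=\lceil h/\lambda\rceil$. Then $t/b\le\frac3\lambda+\frac3h\le\frac4\lambda\le\frac12$ for large $h$. Lemma~\ref{lem:mader} gives a $t$-connected $H\subseteq G'$ whose order $m$ satisfies $b\le m\le h^4$, with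
\[
e(H)>bm\Bigl(1-\frac tm\Bigr)\ge bm\Bigl(1-\frac tb\Bigr)\ge\Bigl(1-\frac4\lambda\Bigr)bm .
\]

\emph{Step 3: the reserve.} Apply Lemma~\ref{lem:reserve} to $H$ with $p=1/\lambda$ and $z=\lfloor h/\lambda^7\rfloor\le t/2$. Since $m\le h^4$, we have $\log m\le4\lambda$ and $L+1\le\frac{4\lambda}{\log2}+2\le7\lambda$, so $\rho\ge1/(7\lambda^2)$. The logarithm of the failure bound is
\[
(2z+1)\log m+\log(L+1)-\frac{\rho^2t}2\le\frac{8h}{\lambda^6}+4\lambda+\log(7\lambda)-\frac h{98\lambda^5},
\]
which tends to $-\infty$. So $R$ fails to be a $z$-reserve with probability less than $\frac14$. Each vertex lies in $R$ with probability at most $(L+1)\rho=p$, so the expected number of edges of $H$ meeting $R$ is at most $2p\,e(H)$, and by Markov's inequality more than $4p\,e(H)$ edges meet $R$ with probability at most $\frac12$. Fix a $z$-reserve $R$ met by at most $4p\,e(H)$ edges. Let $H_1=H-R$, $N=|H_1|\le m$ and $M=e(H_1)$. A product of factors $1-\theta_i$ with $\theta_i\in[0,1]$ is at least $1-\sum_i\theta_i$, so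
\[
M\ge\Bigl(1-\frac4\lambda\Bigr)e(H)\ge\Bigl(1-\frac4\lambda\Bigr)^2\Bigl(1-\frac1\lambda\Bigr)cm\ge\Bigl(1-\frac9\lambda\Bigr)cm .
\]
Hence $M\ge1$ and $M/N\ge(1-\frac9\lambda)c$. For $\lambda\ge18$ the average degree of $H_1$ is at least $c$, so $N\ge c\ge h/2$.

\emph{Step 4: from forests to cycles.} Let $q=\lfloor\frac{z+1}{22}\rfloor-1$. As $z+1>h/\lambda^7$, we have $q\ge\frac h{22\lambda^7}-2\ge\frac h{\lambda^8}\ge2$ for large $h$, and $q\le z\le h/\lambda^7$. By Lemma~\ref{lem:close} and the hypothesis on $G$, the number of $q$-forests in $H_1$ is at most $k$.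

\emph{Step 5: counting.} Apply Lemma~\ref{lem:count} to $H_1$ with $\eta=1/\lambda$. Since $N/q\ge\lambda^7/2$ and $q\le h$,
\[
q\exp\Bigl(-\frac{\eta^2N}{3q}\Bigr)\le\exp\Bigl(\lambda-\frac{\lambda^5}6\Bigr)\le\frac1{2\lambda h}\le\frac\eta{2q}
\]
for large $h$. Also $\ell_0\ge2(1-\frac2\lambda)(1-\frac9\lambda)c\ge2(1-\frac{11}\lambda)c>0$. Thus $k\ge\frac1{2\lambda}q^{\ell_0-1}$. Using $2c=h(1+\delta)$, $\delta\le1$ and $1\le h/\lambda$,
\[
\ell_0-1\ge h(1+\delta)-\frac{11h(1+\delta)}\lambda-1\ge h\Bigl(1+\frac{18\log\lambda-23}\lambda\Bigr)>0 .
\]
Let $u=8\log\lambda/\lambda=\frac49\delta<\frac12$. Then $\log q\ge\lambda-8\log\lambda=\lambda(1-u)>0$, and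
\begin{align*}
\log k&\ge h\bigl(\lambda-8\log\lambda+(18\log\lambda-23)(1-u)\bigr)-\log(2\lambda)\\
&\ge h\bigl(\lambda-8\log\lambda+9\log\lambda-23\bigr)-\log(2\lambda)\\
&=h\lambda+h(\log\lambda-23)-\log(2\lambda)>h\lambda
\end{align*}
once $\log\lambda\ge24$, because $h>\log(2\lambda)$. But $\log k<h\lambda$ by Lemma~\ref{lem:h}. This contradiction shows that $e(G)\le cn$. The lower bound in (a) is Lemma~\ref{lem:glue}.

\subsection*{The limit (b)}
Let $g(i)=\mathrm{ex}_k(i+1)$. Gluing an extremal graph on $i+1$ vertices to one on $j+1$ vertices gives a $k$-cactus on $i+j+1$ vertices by Lemma~\ref{lem:glue}, so $g(i+j)\ge g(i)+g(j)$. Fekete's lemma states that for such a superadditive sequence $g(i)/i$ tends to $\sup_ig(i)/i$. The supremum is finite by Theorem~\ref{thm:order}, and $\mathrm{ex}_k(n)/n=\frac{g(n-1)}{n-1}\cdot\frac{n-1}n$ has the same limit. Letting $n\to\infty$ in (a) gives $\frac{h-1}2\le f(k)\le\frac h2(1+\delta)$ for large $k$, so $f(k)=\frac h2\bigl(1+O(\frac{\log\log h}{\log h})\bigr)$, and Lemma~\ref{lem:h} converts this to the stated form.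

\subsection*{Average degree (c)}
Let $G$ have average degree $d\ge2$ and let $k$ be the largest number of cycles through an edge of $G$. A forest has average degree below $2$, so $k\ge1$, and $G$ is a $k$-cactus. Theorem~\ref{thm:order} gives $d<4(h-1)$, so $h>d/4$; hence $h$, and with it $k$, tends to infinity with $d$, uniformly in $G$. For large $d$, part (a) gives $d\le h(1+\delta)$, that is, $h\ge(1-o(1))d$. By Lemma~\ref{lem:h},
\[
\log k\ge h\log h-h-3\log h=(1-o(1))\,h\log h\ge(1-o(1))\,d\log d .
\]
For integer $d\ge2$ the clique $K_{d+1}$ has average degree $d$, and each of its edges lies on fewer than $\mathrm{e}\,(d-1)!\le d^d$ cycles. This completes the proof of Theorem~\ref{thm:sharp}.\hfill$\square$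

\begin{remark}
Up to the error term, (c) is equivalent to the upper bound in (a). Indeed, if $k$-cacti had average degree $d\ge(1+\varepsilon)\frac{\log k}{\log\log k}$ for a fixed $\varepsilon>0$ and arbitrarily large $k$, then $d\log d\ge(1+\varepsilon)(1-o(1))\log k$, and (c) would give an edge on more than $k$ cycles.
\end{remark}

\begin{thebibliography}{9}

\bibitem{AST} Alon, Seymour and Thomas, \emph{J. AMS} 3 (1990).

\bibitem{BT} Bollob\'as and Thomason, \emph{Combinatorica} 16 (1996).

\bibitem{EG} Erd\H{o}s and Gallai (1959).

\bibitem{HZ} Yuanqiu Huang and Licheng Zhang, \emph{On the maximum number of edges of $k$-cacti}, arXiv:2606.06298 (2026).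

\end{thebibliography}
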